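# Near-interval edge-colorings of outerplanar graphs

## Color sets, outerplanar graphs, blocks and minors

All graphs are finite, undirected, without loops or multiple edges.

**Proper edge-coloring.** A proper edge-coloring of $G$ is a map $\alpha:E(G)\to\mathbb N$ with $\alpha(e)\ne\alpha(e')$ whenever $e,e'$ are adjacent edges. The *color set* of a vertex $v$, or the set that $v$ *sees*, is the set of colors on the edges at $v$. Example: coloring the edges of a triangle $1,2,3$ is proper, and the three vertices see $\{1,2\}$, $\{2,3\}$, $\{1,3\}$.

**Good set.** A finite set of integers is *good* if it is an interval of consecutive integers or a *near-interval*, meaning an interval with exactly one missing integer. The empty set, which isolated vertices see, counts as an interval. Examples: $\{3,4,5\}$, $\{1,3\}$ and $\{1,2,4\}$ are good; $\{1,4\}$ and $\{1,3,5\}$ are not, since each has two integers missing. If $X$ is good, so are its translates $X+c$ and its negative $-X$.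

**Near-interval coloring.** A near-interval coloring of $G$ is a proper edge-coloring in which every vertex sees a good set. Example: the coloring of the triangle above, with $\{1,3\}$ as the only set that is not an interval. We shall color with arbitrary integers; adding a constant on each component makes all colors positive and keeps all sets good, so this is no restriction.

**Outerplanar graph.** A graph is outerplanar if it can be drawn in the plane without crossings so that all vertices lie on the boundary of the outer face. Example: a cycle with some chords drawn inside it, no two of which cross.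

**Blocks.** A graph is 2-connected if it has at least three vertices, is connected, and has no cut vertex. The blocks of a connected graph with at least one edge are its maximal connected subgraphs having no cut vertex of their own; each is a bridge, that is, a $K_2$, or is 2-connected. Example: two triangles sharing one vertex form a graph with two blocks, the triangles.

**Minors and subdivisions.** A graph $H$ is a minor of $G$ if it arises from $G$ by deleting vertices, deleting edges, and contracting edges. A subdivision of $H$ replaces edges of $H$ by paths with new inner vertices; the original vertices are its branch vertices. Example: $C_5$ has a $K_3$-minor, and is itself a subdivision of $K_3$.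

We use these textbook facts.

* Blocks of an outerplanar graph are outerplanar. A 2-connected outerplanar graph has a Hamiltonian cycle, the boundary of the outer face, and its other edges are pairwise non-crossing chords of that cycle.
* The blocks of a connected graph can be ordered $B_1,\dots,B_s$ so that, for $j\ge2$, $B_j$ meets $B_1\cup\dots\cup B_{j-1}$ in exactly one vertex. (Walk outward along the block tree.)
* Outerplanar graphs are exactly the graphs with no $K_4$-minor and no $K_{2,3}$-minor (Chartrand–Harary, 1967).
* If $H$ has maximum degree at most $3$ and is a minor of $G$, then $G$ contains a subdivision of $H$.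

Now the question. It is known (Khachatrian) that every triangle-free outerplanar graph admits a near-interval coloring. The problem, whose source is Petros A. Petrosyan, Hrant H. Khachatrian, Hovhannes G. Tananyan, "Interval edge-colorings of Cartesian products of graphs II", arXiv:2409.18088 (2024), asks: *do all outerplanar graphs admit near-interval colorings?* In other words, may we drop "triangle-free"?

**Theorem 1.** Every outerplanar graph admits a near-interval coloring.

Since outerplanarity excludes two minors, there is a second question: which of the two exclusions does the work? Theorems 2 and 3 will show that the exclusion of $K_4$ can be dropped and that of $K_{2,3}$ cannot.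

## Triangles, cycles and fans by hand

*Triangle.* One missing integer is needed. If all three vertices of $K_3$ saw intervals, the colors $a,b,c$ would satisfy $|a-b|=|b-c|=|c-a|=1$. But $(a-b)+(b-c)+(c-a)=0$ is even, and a sum of three odd numbers is odd. So "near-interval" cannot be replaced by "interval" in Theorem 1.

*Cycles.* Color an even cycle $1,2,1,2,\dots$. Color an odd cycle $1,2,1,2,\dots,1,2,3$; the vertices see $\{1,2\}$, once $\{2,3\}$ and once $\{1,3\}$.

*Fans.* Let a hub $h$ be joined to all vertices of a path $p_1p_2\dots p_m$, $m\ge2$. Color $hp_i$ with $i$ and $p_ip_{i+1}$ with $i+2$. Then $h$ sees $\{1,\dots,m\}$; an inner $p_i$ sees $\{i,i+1,i+2\}$; $p_1$ sees $\{1,3\}$ and $p_m$ sees $\{m,m+1\}$. Only $p_1$ has a missing color.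

## Attaching blocks at cut vertices

The purpose of this section is to reduce Theorem 1 to one block. At a cut vertex several color sets have to be put together. If one of them is good and each of the others is an interval, we can stack them. So the following is enough.

**Lemma 1.** Let $H$ be a 2-connected outerplanar graph and $uv$ an edge of its outer Hamiltonian cycle, or let $H=K_2$ with edge $uv$. Then $H$ has a near-interval coloring in which the color sets at both $u$ and $v$ are intervals.

**Proof of Theorem 1 from Lemma 1.** Components may be treated separately and an isolated vertex needs nothing, so let $G$ be connected with at least one edge. Order the blocks $B_1,\dots,B_s$ as recalled, and let $v_j$ be the vertex in which $B_j$ meets $B_1\cup\dots\cup B_{j-1}$. Color $B_1$ by Lemma 1. Suppose $B_1\cup\dots\cup B_{j-1}$ has a near-interval coloring. The vertex $v_j$ lies on an edge of $B_j$ to which Lemma 1 applies, so $B_j$ has a near-interval coloring in which $v_j$ sees an interval. Shift this coloring by a constant so that the smallest color at $v_j$ in $B_j$ is one more than the largest color already present at $v_j$. Now $v_j$ sees a good set followed immediately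 by an interval, which is a good set. Every other vertex of $B_j$ sees a translate of a good set, and no other vertex is affected. After $s$ steps $G$ is colored. $\blacksquare$

Everything now rests on Lemma 1. We asked for intervals at *two* vertices, although one was used, because an induction along an outer edge controls both of its ends.

## Rooted graphs and their chain of pieces

Here we set up the induction: a block with a marked outer edge $uv$ falls apart into smaller blocks with marked outer edges.

**Rooted graph.** A rooted graph $(H;u,v)$ has vertices $z_0=u,z_1,\dots,z_n=v$ with $n\ge1$, the edges $z_iz_{i+1}$ $(0\le i<n)$, the edge $uv=z_0z_n$, and possibly further edges, such that no two edges $z_az_b,\ z_cz_d$ satisfy $a<c<b<d$. For $n=1$ it is $K_2$.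

Example (the *double triangle*): take $u,s,w,t,v$ as $z_0,\dots,z_4$, with the path edges $us,sw,wt,tv$, the edge $uv$, and the chords $uw$, $wv$. It is a triangle $uwv$ with further triangles on the sides $uw$ and $wv$.

If $H$ is 2-connected outerplanar and $uv$ is an edge of its outer Hamiltonian cycle, then reading that cycle from $u$ to $v$ the long way makes $(H;u,v)$ rooted, since the chords do not cross. If $(H;u,v)$ is rooted, reversing the order shows that $(H;v,u)$ is rooted. For $n\ge2$ a rooted graph contains the Hamiltonian cycle $z_0z_1\dots z_nz_0$, so all degrees are at least $2$.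

**Lemma 2.** Let $(H;u,v)$ be rooted with $n\ge2$. There are vertices $w_0=u,w_1,\dots,w_k,w_{k+1}=v$ with $k\ge1$, occurring in this order among the $z$'s, such that, if $H_i$ $(1\le i\le k+1)$ is the subgraph induced by the $z$'s from $w_{i-1}$ to $w_i$, then: each $(H_i;w_{i-1},w_i)$ is rooted with fewer vertices than $H$; $H_i\cap H_{i+1}=\{w_i\}$, and non-consecutive $H_i$ are disjoint; $H$ consists of the edge $uv$ together with $H_1,\dots,H_{k+1}$, none of which contains $uv$.

*Proof.* From each vertex we jump as far as possible without using $uv$. If $w_i=z_j$ with $j<n$, let $w_{i+1}=z_{j'}$, where $j'>j$ is largest such that $z_jz_{j'}$ is an edge other than $uv$. This is possible because $z_jz_{j+1}$ is such an edge (it is not $uv$, as $n\ge2$). The jumps end at $v$. The only edge from $u$ to $v$ is excluded, so $w_1\ne v$ and $k\ge1$.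

No $H_i$ contains both $u$ and $v$: containing $u$ means $i=1$, and $w_1\neq v$. So $H_i$ has fewer vertices than $H$ and does not contain the edge $uv$. It contains the path edges between its consecutive $z$'s and the edge $w_{i-1}w_i$, and it inherits the non-crossing property; hence it is rooted. The statements on intersections are clear from the order.

It remains to see that every edge $z_az_b\ne uv$ with $a<b$ lies in some $H_i$. Choose $i$ with $w_{i-1}=z_j$, $w_i=z_{j'}$ and $j\le a<j'$. Suppose $b>j'$. If $a=j$, this contradicts the maximality of $j'$. If $a>j$, then $j<a<j'<b$, so $z_jz_{j'}$ and $z_az_b$ violate the non-crossing condition. So $b\le j'$. $\blacksquare$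

In the double triangle, $w_1=w$ and $w_2=v$. So $k=1$, and $H_1,H_2$ are the triangles $usw$ and $wtv$.

Consequently the edges at $w_i$ $(1\le i\le k)$ are those in $H_i$ and those in $H_{i+1}$; the edges at $u$ are $uv$ and those in $H_1$; the edges at $v$ are $uv$ and those in $H_{k+1}$; every other vertex has all its edges in one $H_i$.

## Intervals at both ends do not glue

Try to prove Lemma 1 by induction through Lemma 2. Give $uv$ color $0$. To arrange the colors at $u$, we must know where the color of $uw_1$ sits in the interval that $u$ sees in $H_1$. The natural demand is that the root edge has an extreme color in the intervals at both of its ends. Up to negation, $u$ sees $\{0,1,\dots,a\}$ and $v$ sees $\{0,1,\dots,b\}$ or $\{0,-1,\dots,-b\}$. The first option already fails for the triangle, where $uw$ and $wv$ would both get color $1$. So the induction hypothesis has to be: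

$$u\text{ sees }\{0,1,\dots,a\},\qquad v\text{ sees }\{0,-1,\dots,-b\}. \tag{1}$$

Here is a graph at which this induction stops. Let $H$ have the order $u,s_1,s_2,s_3,w,t_3,t_2,t_1,v$, with the cycle edges and with $w$ joined to all other vertices. This is a fan with hub $w$ and path $s_3s_2s_1uvt_1t_2t_3$, rooted at the middle edge of the path. Then $k=1$ and $w_1=w$, and $H_1,H_2$ are fans in which $w$ has three edges besides the root edge. Also $a=b=2$. In $H_1$ the vertex $u$ must see $\{1,2\}$, so $uw$ has color $1$ or $2$; similarly $wv$ has color $-1$ or $-2$. By (1), applied to $H_1$ up to translation and negation, if $uw$ has the lowest color at $u$ in $H_1$ then it has the highest at $w$ in $H_1$, and conversely. The same holds for $H_2$. The four cases for what $w$ sees are: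

| $uw$ | $wv$ | $w$ in $H_1$ | $w$ in $H_2$ | obstacle |
|---|---|---|---|---|
| $1$ | $-1$ | $\{-2,\dots,1\}$ | $\{-1,\dots,2\}$ | $0$ twice |
| $2$ | $-1$ | $\{2,\dots,5\}$ | $\{-1,\dots,2\}$ | $2$ twice |
| $1$ | $-2$ | $\{-2,\dots,1\}$ | $\{-5,\dots,-2\}$ | $-2$ twice |
| $2$ | $-2$ | $\{2,\dots,5\}$ | $\{-5,\dots,-2\}$ | $-1,0,1$ missing |

So hypothesis (1) for the pieces does not give (1) for $H$. The graph itself is harmless. Color $uv=0$;
$$wu=1,\ ws_1=3,\ ws_2=5,\ ws_3=4,\ us_1=2,\ s_1s_2=4,\ s_2s_3=3;$$
$$wv=-1,\ wt_1=0,\ wt_2=-3,\ wt_3=-2,\ vt_1=-2,\ t_1t_2=-1,\ t_2t_3=-4.$$
Then $u$ sees $\{0,1,2\}$ and $v$ sees $\{0,-1,-2\}$. The vertices $s_1,s_2,s_3$ see $\{2,3,4\},\{3,4,5\},\{3,4\}$, and $t_1,t_2,t_3$ see $\{-2,-1,0\},\{-4,-3,-1\},\{-4,-2\}$. The hub sees $\{-3,\dots,5\}\setminus\{2\}$.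

Look at the hub in the left piece: it sees $\{1,3,4,5\}$, not an interval. The vertex $w$ is an end of $H_1$ but an ordinary vertex of $H$, so it may spend its one gap, and it spends it right next to the root edge of $H_1$. Relative to the color of $wv$, its further colors in the right piece are $1,-1,-2$: the root color sits second from an end. The induction hypothesis must supply colorings of these shapes too. What makes this work is that a short list of shapes suffices to prove itself.

## Five types that reproduce themselves

Consider the infinite sequences of distinct nonzero integers, which we call patterns,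
$$M_j=(j,j+1,j+2,\dots)\quad(j=1,2,3),\qquad N=(-1,1,2,3,\dots),$$
and their negatives $-M_j$, $-N$.

**Type.** Let $P=(p_1,p_2,\dots)$ and $Q=(q_1,q_2,\dots)$ be patterns. An integer edge-coloring of a rooted graph $(H;u,v)$ has type $(P,Q)$ if it is proper and $uv$ has color $0$; the other $a=\deg u-1$ edges at $u$ have exactly the colors $p_1,\dots,p_a$; the other $b=\deg v-1$ edges at $v$ have exactly the colors $q_1,\dots,q_b$; and every vertex other than $u,v$ sees a good set.

Let $\tau$ be the set of pairs obtained, by swapping the two entries and/or negating both entries simultaneously, from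
$$A=(M_1,-M_1),\quad B=(M_1,M_2),\quad C=(M_1,N),\quad D=(M_2,-N),\quad E=(M_2,M_3). \tag{2}$$
Type $A$ is exactly (1).

Example: a triangle $uwv$ with $uv=0$ has a coloring of type $(P,Q)$ when $uw=p_1$ and $wv=q_1$ are distinct and $\{p_1,q_1\}$ is good. For $A,\dots,E$ the vertex $w$ sees $\{1,-1\},\{1,2\},\{1,-1\},\{2,1\},\{2,3\}$. All are good.

**Lemma 3.** Every rooted graph has a coloring of type $(P,Q)$ for every $(P,Q)\in\tau$.

**Lemma 1 follows from Lemma 3.** For $H=K_2$ there is nothing to do. Otherwise $(H;u,v)$ is rooted, and a coloring of type $A$ lets $u$ see $\{0,1,\dots,a\}$ and $v$ see $\{0,-1,\dots,-b\}$, with good sets elsewhere. $\blacksquare$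

The next three sections prove Lemma 3, by induction on $n$. For $n=1$, color $uv$ with $0$; since $a=b=0$, this has every type. Let $n\ge2$ and assume the lemma for rooted graphs with fewer vertices. Swapping $u$ and $v$ gives a rooted graph with the same $n$, and negating all colors negates both entries of a type. So it suffices to produce the five types listed in (2).

## States along the chain

The aim of this section is to turn the construction into a bookkeeping problem: walk along $w_1,\dots,w_k$ and check one small condition at each.

Take $w_0,\dots,w_{k+1}$ and $H_1,\dots,H_{k+1}$ from Lemma 2. Give $uv$ color $0$. For each $i$ choose a color $x_i$ for the edge $w_{i-1}w_i$ and a type in $\tau$ for $H_i$, and color $H_i$ by $x_i$ plus a coloring of that type, which exists by induction. For a pattern $P$ write $x+P$ for the sequence with $x$ added to every term. If $w_{i-1}$ has pattern $P$ in $H_i$, we say that the edge $w_{i-1}w_i$ is in *state* $(x_i,P)$.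

**The ends.** We want the edges at $u$ other than $uv$ to get the colors $p_1,\dots,p_a$. All $a$ of them lie in $H_1$, one being $uw_1$. Give $uw_1$ the color $p_1$ and let $u$ have in $H_1$ the pattern $(p_2-p_1,p_3-p_1,\dots)$; then the colors are exactly $p_1,p_2,\dots,p_a$. We call $\bigl(p_1;(p_2-p_1,p_3-p_1,\dots)\bigr)$ the *start state*. In the same way give $w_kv$ the color $q_1$ and let $v$ have in $H_{k+1}$ the pattern $(q_2-q_1,q_3-q_1,\dots)$; this is the *end state*. For the patterns in (2) this gives

$$M_j\mapsto(j,M_1),\qquad -M_1\mapsto(-1,-M_1),\qquad N\mapsto(-1,M_2),\qquad -N\mapsto(1,-M_2).$$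

For instance, subtracting $-1$ from the later terms $1,2,3,\dots$ of $N$ gives $2,3,4,\dots$. Hence:

| type | start state at $u$ | end state at $v$ |
|---|---|---|
| $A$ | $(1,M_1)$ | $(-1,-M_1)$ |
| $B$ | $(1,M_1)$ | $(2,M_1)$ |
| $C$ | $(1,M_1)$ | $(-1,M_2)$ |
| $D$ | $(2,M_1)$ | $(1,-M_2)$ |
| $E$ | $(2,M_1)$ | $(3,M_1)$ |

**The condition at $w=w_i$, $1\le i\le k$.** Let $x$ be the color of the left edge $w_{i-1}w_i$ and $y$ that of the right edge $w_iw_{i+1}$. Let $\ell,r\ge0$ be the numbers of further edges at $w$ in $H_i$ and in $H_{i+1}$. Let $S$ be the pattern of $w$ in $H_i$ and $T$ its pattern in $H_{i+1}$. Then $w$ sees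
$$x,\quad y,\quad\text{the first }\ell\text{ terms of }x+S,\quad\text{the first }r\text{ terms of }y+T. \tag{3}$$
We need these to be distinct and to form a good set. The type of $H_i$ is (pattern of $w_{i-1}$, $S$) and that of $H_{i+1}$ is ($T$, pattern of $w_{i+1}$); both must be in $\tau$.

If all this holds, the coloring of $H$ is of the required type. At $u$ and $v$ the colors are as prescribed, distinct and different from $0$. At the $w_i$ condition (3) is checked. Any other vertex has all its edges in one $H_i$ and sees a translate of a good set.

## Moves and closings

Here we list the local steps and check (3) for each. Below, "left" lists the first terms of $x+S$, "right" lists those of $y+T$, and both lists are cut off after $\ell$ and $r$ terms respectively. The colors are distinct in each case because the listed integers do not repeat. The phrase "at most $c$ is missing" means that the set is an interval or lacks exactly the integer $c$, whatever $\ell$ and $r$ are.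

**Moves.** At $w_i$ with $i<k$ we pass from state $(x,P)$ on $w_{i-1}w_i$ to state $(y,T)$ on $w_iw_{i+1}$. The type $(P,S)$ of $H_i$ must be in $\tau$; the type of $H_{i+1}$ is completed at the next step.

* $(\alpha)$ $(x,M_1)\to(x-1,-M_1)$. Take $S=M_2$; the type of $H_i$ is $(M_1,M_2)=B$. Left: $x+2,x+3,\dots$. Right: $x-2,x-3,\dots$. Edges: $x,x-1$. At most $x+1$ is missing.
* $(\alpha^-)$ $(x,-M_1)\to(x+1,M_1)$, the negation of $(\alpha)$. Take $S=-M_2$; the type is $(-M_1,-M_2)$, which is $B$ negated. Left: $x-2,x-3,\dots$. Right: $x+2,x+3,\dots$. Edges: $x,x+1$. At most $x-1$ is missing.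
* $(\beta)$ $(x,M_1)\to(x+1,M_1)$. Take $S=-M_1$; the type is $A$. Left: $x-1,x-2,\dots$. Right: $x+2,x+3,\dots$. Edges: $x,x+1$. The set is an interval.

**Closings.** At $w_k$ the left edge $w_{k-1}w_k$ is in state $(x,P)$, and the right edge must have the prescribed end state $(y,Q)$. We choose $S$ and $T$ so that $(P,S)$ and $(T,Q)$ are in $\tau$. If $r=0$, then $w_k$ has degree $1$ in $H_{k+1}$; since a rooted graph with at least three vertices has all degrees at least $2$, $H_{k+1}=K_2$, and its coloring has every type, so there is no condition on $T$.

* **Cl1**: $(x,M_1)$ and $(x-2,-M_1)$.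
  If $r\ge1$, take $S=M_2$ (type $B$) and $T=-N$, where $(-N,-M_1)$ is $C$ negated and swapped. Left: $x+2,x+3,\dots$. Right: $x-1,x-3,x-4,\dots$. Edges: $x,x-2$. Since $r\ge1$, the color $x-1$ is present, and at most $x+1$ is missing.
  If $r=0$, this choice could leave both $x-1$ and $x+1$ missing, so take $S=N$ (type $C$). Left: $x-1,x+1,x+2,\dots$. Edges: $x,x-2$. For $\ell=0$ the set is $\{x-2,x\}$; for $\ell\ge1$ it is an interval.
* **Cl1′**: $(x,-M_1)$ and $(x+2,M_1)$, the negation of Cl1.
  If $r\ge1$, take $S=-M_2$ ($B$ negated) and $T=N$, where $(N,M_1)$ is $C$ swapped. Left: $x-2,x-3,\dots$. Right: $x+1,x+3,x+4,\dots$. Edges: $x,x+2$. At most $x-1$ is missing.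
  If $r=0$, take $S=-N$ ($C$ negated). Left: $x+1,x-1,x-2,\dots$. Edges: $x,x+2$. The set is $\{x,x+2\}$ for $\ell=0$ and an interval for $\ell\ge1$.
* **Cl2**: $(x,M_1)$ and $(x+1,M_1)$. Take $S=-M_1$ (type $A$) and $T=M_2$, where $(M_2,M_1)$ is $B$ swapped. Left: $x-1,x-2,\dots$. Right: $x+3,x+4,\dots$. Edges: $x,x+1$. At most $x+2$ is missing.
* **Cl2′**: $(x,-M_1)$ and $(x-1,-M_1)$, the negation of Cl2. Take $S=M_1$ ($A$ negated) and $T=-M_2$, where $(-M_2,-M_1)$ is $B$ negated and swapped. Left: $x+1,x+2,\dots$. Right: $x-3,x-4,\dots$. Edges: $x,x-1$. At most $x-2$ is missing.
* **Cl3**: $(x,M_1)$ and $(x-2,M_2)$.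
  If $r\ge1$, take $S=M_2$ (type $B$) and $T=-N$, where $(-N,M_2)$ is $D$ swapped. The colors at $w_k$ are those of Cl1 with $r\ge1$.
  If $r=0$, take $S=N$ (type $C$). The colors are those of Cl1 with $r=0$.
* **Cl4**: $(x,M_1)$ and $(x-1,-M_2)$. Take $S=M_2$ (type $B$) and $T=-M_1$, where $(-M_1,-M_2)$ is $B$ negated. Left: $x+2,x+3,\dots$. Right: $x-2,x-3,\dots$. Edges: $x,x-1$. At most $x+1$ is missing.
* **Cl5**: $(x,-M_1)$ and $(x-1,M_2)$. Take $S=-M_2$, where $(-M_1,-M_2)$ is $B$ negated, and $T=M_3$, where $(M_3,M_2)$ is $E$ swapped. Left: $x-2,x-3,\dots$. Right: $x+2,x+3,\dots$. Edges: $x,x-1$. At most $x+1$ is missing.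
* **Cl6**: $(x,M_1)$ and $(x-2,-M_2)$. Take $S=N$ (type $C$) and $T=-M_1$, where $(-M_1,-M_2)$ is $B$ negated. Left: $x-1,x+1,x+2,\dots$. Right: $x-3,x-4,\dots$. Edges: $x,x-2$. For $\ell\ge1$ the set is an interval; for $\ell=0$ only $x-1$ is missing.

One can read off how the list (2) arises. Aiming for $A$ with $k=1$, we let $w$ spend its gap at $x+1$, which calls for $B$ on the left. The color $x-1$ must then come from the right, which calls for $C$. Treating $C$ in the same way (Cl3) calls for $D$, and the other parity for $C$ (Cl5) calls for $E$. The closings used for $B$, $D$ and $E$ call for nothing new. There is no circularity: whatever is called for concerns pieces with fewer vertices.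

## The parity of the chain

The last step of Lemma 3 is to get from the start state to the end state. We make one move at each of $w_1,\dots,w_{k-1}$, that is, $k-1$ moves, and then close at $w_k$. Alternating $\alpha,\alpha^-,\alpha,\dots$ from $(x_1,M_1)$ leads to $(x_1,M_1)$ after an even number of moves and to $(x_1-1,-M_1)$ after an odd number. So the length of the chain does not matter, only its parity. In the table, the first state of each pair is the one reached on $w_{k-1}w_k$ and the second is the end state.

| type | $k-1$ even | $k-1$ odd |
|---|---|---|
| $A$ | $(1,M_1),(-1,-M_1)$: Cl1 | $(0,-M_1),(-1,-M_1)$: Cl2′ |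
| $B$ | $(1,M_1),(2,M_1)$: Cl2 | $(0,-M_1),(2,M_1)$: Cl1′ |
| $C$ | $(1,M_1),(-1,M_2)$: Cl3 | $(0,-M_1),(-1,M_2)$: Cl5 |
| $D$ | $(2,M_1),(1,-M_2)$: Cl4 | see below |
| $E$ | $(2,M_1),(3,M_1)$: Cl2 | $(1,-M_1),(3,M_1)$: Cl1′ |

For $D$ with $k-1$ odd, alternating all the way would give $(1,-M_1)$ against the end state $(1,-M_2)$, and both edges at $w_k$ would have color $1$. Instead make $k-2$ alternating moves, an even number, which end at $(2,M_1)$. Then make the move $\beta$ at $w_{k-1}$, which gives $(3,M_1)$. Close $(3,M_1),(1,-M_2)$ by Cl6 with $x=3$.

In every case the conditions of the previous two sections hold, so $H$ has a coloring of each of the types $A,\dots,E$. This completes the induction and the proof of Lemma 3, hence of Lemma 1 and Theorem 1. $\blacksquare$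

**The double triangle, colored by the proof.** We want type $A$. Here $k=1$, so there are no moves, and we close $(1,M_1),(-1,-M_1)$ by Cl1 with $x=1$ and $r=1$. The triangle $usw$ gets type $B$ shifted by $1$: $uw=1$, $us=2$, $sw=3$. The triangle $wtv$ gets type $(-N,-M_1)$ shifted by $-1$: $wv=-1$, $wt=0$, $tv=-2$. With $uv=0$, the vertices $u,s,w,t,v$ see $\{0,1,2\}$, $\{2,3\}$, $\{-1,0,1,3\}$, $\{-2,0\}$, $\{-2,-1,0\}$.

## Graphs without a $K_{2,3}$-minor

By Chartrand–Harary, outerplanar means no $K_4$-minor and no $K_{2,3}$-minor. We now drop the first exclusion. Example: $K_4$ is not outerplanar, but it has only four vertices and so no $K_{2,3}$-minor.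

**Theorem 2.** Every graph with no $K_{2,3}$-minor has a near-interval coloring. Moreover, let such a graph $G$ be connected, and let $uv$ be an edge that is a bridge, or lies in a $K_4$-block, or lies on the outer Hamiltonian cycle of an outerplanar block. Then the coloring can be chosen so that both $u$ and $v$ see intervals. In particular, any one vertex can be prescribed to see an interval. If $|V(G)|=n\ge2$, at most $n-2$ vertices have a missing color.

*Proof.* **Step 1: the blocks.** The purpose is to see that only one new block appears. *Claim: a 2-connected graph $B$ with no $K_{2,3}$-minor is outerplanar or $K_4$.* Suppose $B$ is not outerplanar. By Chartrand–Harary it has a $K_4$-minor, and since $K_4$ has maximum degree $3$, it contains a subdivision of $K_4$, with branch vertices $a,b,c,d$.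

Suppose some path of the subdivision, say the one between $a$ and $b$, has an inner vertex. Contract this path to a path $a\,s\,b$ of length two and the five other paths to single edges. In the result $s,c,d$ are three common neighbors of $a$ and $b$. This is a $K_{2,3}$-minor, a contradiction. So all six paths are edges, and $a,b,c,d$ induce a $K_4$ in $B$.

Suppose $B$ has another vertex $y$. As $B$ is 2-connected, Menger's theorem gives two paths from $y$ to distinct vertices of $\{a,b,c,d\}$ that share only $y$; stop each at its first vertex in this set. Together they form a path through $y$ joining two distinct vertices of the $K_4$, say $a$ and $b$, with all inner vertices outside it. Contract it to a path $a\,s\,b$. Again $s,c,d$ are common neighbors of $a,b$, a contradiction. So $V(B)=\{a,b,c,d\}$ and $B=K_4$.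

**Step 2: coloring and attaching.** It suffices to treat connected graphs with at least one edge. Blocks are subgraphs and have no $K_{2,3}$-minor, so each is $K_2$, 2-connected outerplanar, or $K_4$. Color a $K_4$-block by its three perfect matchings with colors $1,2,3$; all four vertices see the interval $\{1,2,3\}$. Color the other blocks by Lemma 1. Let $B_1$ be the block containing $uv$, colored so that both $u$ and $v$ see intervals: by Lemma 1 applied to the edge $uv$ if $B_1$ is $K_2$ or outerplanar, and automatically if $B_1=K_4$. Attach the other blocks exactly as in the proof of Theorem 1, each $B_j$ colored so that $v_j$ sees an interval in it. This gives a near-interval coloring. At $u$ and $v$ each attachment appends an interval immediately after an interval, so their sets remain intervals.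

**Step 3: the last two statements.** Every vertex of a connected graph with an edge lies in some block, hence on an admissible edge: a bridge, an edge of a $K_4$-block, or an edge of the outer Hamiltonian cycle of an outerplanar block. So any one vertex can be prescribed. (A connected graph without edges is a single vertex, which sees the empty interval.) If $n\ge2$, the two ends of an admissible edge see intervals, and at most $n-2$ vertices have a missing color. $\blacksquare$

**Sharpness of the prescription.** In $K_3$ the three vertices cannot all see intervals, as we saw by parity. So three vertices cannot in general be prescribed, and the bound $n-2$ is attained for $n=3$.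

## Series-parallel graphs need unboundedly many gaps

Now we keep the exclusion of $K_4$ and drop that of $K_{2,3}$. The statement fails, and it still fails when any fixed number of missing colors per vertex is allowed.

**Theorem 3.** For every $g\ge0$ there is a bipartite $K_4$-minor-free graph with no proper edge-coloring in which, at every vertex, the color set is an interval with at most $g$ missing integers. For $g=1$ there is such a graph with $30$ vertices.

*Proof.* The idea is a vertex of huge degree, which needs widely spread colors, all of whose edges are joined by short walks through vertices of moderate degree, which keep colors close together.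

**Step 1: the graph.** Let $F_{m,t}$ have vertices $r,x$, vertices $c_1,\dots,c_m$ and $\ell_{ij}$ $(1\le i\le m,\ 1\le j\le t)$, and edges $rc_i$, $c_i\ell_{ij}$, $\ell_{ij}x$. It is bipartite with parts $\{r\}\cup\{\ell_{ij}\}$ and $\{x\}\cup\{c_i\}$. The degrees are
$$\deg r=m,\qquad \deg c_i=t+1,\qquad \deg\ell_{ij}=2,\qquad \deg x=mt.$$

**Step 2: no $K_4$-minor.** Otherwise $F_{m,t}$ contains a $K_4$-subdivision. Its four branch vertices have degree at least $3$, so they lie in $\{r,x,c_1,\dots,c_m\}$, and two of them are $c_i,c_j$ with $i\ne j$. The subdivision contains three internally disjoint $c_i$–$c_j$ paths: the direct one, and one through each of the other two branch vertices. But $c_i,c_j$ are nonadjacent, and deleting $r$ and $x$ leaves disjoint stars centered at the $c$'s. So the two vertices $r,x$ separate $c_i$ from $c_j$, and three such paths cannot exist.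

**Step 3: no coloring.** Suppose a coloring as in the theorem exists. At a vertex of degree $d$ the $d$ colors lie among at most $d+g$ consecutive integers, so two of them differ by at most $d-1+g$. On the other hand, the $mt$ distinct colors at $x$ include two, on edges $x\ell$ and $x\ell'$, that differ by at least $mt-1$. Let $\ell,\ell'$ be adjacent to $c_i,c_j$ respectively. If $i\ne j$, follow the edges
$$x\ell,\quad \ell c_i,\quad c_ir,\quad rc_j,\quad c_j\ell',\quad \ell'x .$$
Consecutive edges meet at $\ell,c_i,r,c_j,\ell'$, so the colors of $x\ell$ and $\ell'x$ differ by at most
$$(1+g)+(t+g)+(m-1+g)+(t+g)+(1+g)=2t+m+1+5g.$$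
If $i=j$, omit the two edges at $r$; the difference is at most $(1+g)+(t+g)+(1+g)=t+2+3g$, which is no larger. Hence $mt-1\le2t+m+1+5g$, that is,
$$(m-2)(t-1)\le4+5g. \tag{4}$$

**Step 4: choice of $m,t$.** For any $g$ take $m=3$, $t=6+5g$; then $(m-2)(t-1)=5+5g>4+5g$, contradicting (4). For $g=1$ the smaller choice $m=4$, $t=6$ gives $2\cdot5=10>9$, and $F_{4,6}$ has $2+4+24=30$ vertices. $\blacksquare$

The forbidden minor is visible in these graphs: for $t\ge3$ the vertices $c_1$ and $x$ have the common neighbors $\ell_{11},\ell_{12},\ell_{13}$, which form a $K_{2,3}$ with them.
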